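\title{Compact weakly supercyclic operators need not be supercyclic}

\begin{abstract}
A compact operator on a normed space is supercyclic as soon as every vector is a weak limit of a sequence from one projective orbit. Kubrusly and Duggal asked whether weak density of a projective orbit is already enough. We show that it is not: on $c_0(\mathbb Z)$ and on $\ell_p(\mathbb Z)$, $2<p<\infty$, there is a compact bilateral weighted shift that is weakly supercyclic but not supercyclic. The example extends to every separable Banach space with a complemented copy of $c_0$ or of $\ell_p$, $2<p<\infty$. For bilateral weighted shifts on $\ell_p(\mathbb Z)$ the condition $p>2$ is necessary.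
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathcal X$ be a nonzero complex normed space and let $T$ be a bounded linear operator on $\mathcal X$. The \emph{projective orbit} of a vector $y\in\mathcal X$ is
\[
\mathcal O_T(y)=\{\alpha T^ny:\ \alpha\in\mathbb C,\ n=0,1,2,\dots\}.
\]
It is the union of the lines $\mathbb C\,T^ny$, so it records the directions of the iterates and forgets their size; it does not change when $T$ is multiplied by a nonzero scalar. To ask whether these directions fill the space one has to say what ``dense'' means. For $A\subseteq\mathcal X$ let $A^-$ be the norm closure of $A$, let $A^{-w}$ be its closure in the weak topology, and let $A^{-wl}$ be the set of all weak limits of weakly convergent sequences with values in $A$. Then $A^-\subseteq A^{-wl}\subseteq A^{-w}$. The operator $T$ is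
\begin{itemize}
\item \emph{supercyclic} if $\mathcal O_T(y)^-=\mathcal X$ for some $y$,
\item \emph{weakly l-sequentially supercyclic} if $\mathcal O_T(y)^{-wl}=\mathcal X$ for some $y$,
\item \emph{weakly supercyclic} if $\mathcal O_T(y)^{-w}=\mathcal X$ for some $y$.
\end{itemize}
In the first and third cases $y$ is called a \emph{supercyclic}, respectively \emph{weakly supercyclic}, \emph{vector}. Each property implies the next. In finite dimensions the weak and norm topologies agree and the three properties coincide. In infinite dimensions sequences do not describe the weak closure.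

\begin{example}\label{ex:sqrt}
Let $A=\{\sqrt n\,e_n:n\ge1\}$, where $(e_n)$ are the unit vectors of $\ell_2(\mathbb N)$. A weakly convergent sequence is bounded, so a weakly convergent sequence in $A$ takes finitely many values and is eventually constant. Thus $A^{-wl}=A$. Yet $0\in A^{-w}$. Otherwise there would be $\psi_1,\dots,\psi_d\in\ell_2(\mathbb N)$ and $\delta>0$ with $\max_i|\langle\sqrt n\,e_n,\psi_i\rangle|\ge\delta$ for all $n$, hence $\sum_i|\psi_i(n)|^2\ge\delta^2/n$ for all $n$, and summing over $n$ gives a contradiction.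
\end{example}

A compact operator turns weakly convergent sequences into norm convergent ones, and for compact $T$ the first two properties coincide \cite[Theorem~4.1]{KD}. Kubrusly and Duggal \cite{KD} asked about the third:
\begin{quote}
\emph{Is every compact weakly supercyclic operator on a normed space weakly l-sequentially supercyclic?}
\end{quote}
One may well guess that the answer is yes, since compactness erases the difference between the weak and norm topologies on the image of any bounded set. Proposition~\ref{prop:bounded} shows that this reasoning is correct as long as the weak approximation takes place within bounded parts of the projective orbit. What it leaves out is approximation in the style of Example~\ref{ex:sqrt}, by vectors of large norm chosen after the functionals are given. Such approximation is possible even for compact operators, and the answer is no.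

Let $(e_n)_{n\in\mathbb Z}$ be the unit vectors of $c_0(\mathbb Z)$ or $\ell_p(\mathbb Z)$, $1\le p<\infty$. A \emph{bilateral weighted shift} is an operator given by $Te_n=w_ne_{n-1}$, where the weights $w_n\in\mathbb C$ form a bounded sequence. (Shifts in the other direction reduce to these through the isometry $e_n\mapsto e_{-n}$.) All spaces are complex.

\begin{theorem}\label{thm:main}
Let $X=c_0(\mathbb Z)$ or $X=\ell_p(\mathbb Z)$ with $2<p<\infty$. There is a compact bilateral weighted shift on $X$ which is weakly supercyclic but not supercyclic; hence it is not weakly l-sequentially supercyclic.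
\end{theorem}

So the answer is negative even on reflexive spaces.

\begin{theorem}\label{thm:complemented}
Every separable Banach space with a complemented subspace isomorphic to $c_0$ or to $\ell_p$ for some $2<p<\infty$ carries a compact weakly supercyclic operator that is not weakly l-sequentially supercyclic. This covers every separable Banach space containing a copy of $c_0$, for example $C[0,1]$, and the spaces $L_p[0,1]$ for $2<p<\infty$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
If $1\le p\le2$, every weakly supercyclic bilateral weighted shift with nonzero weights on $\ell_p(\mathbb Z)$ is supercyclic. Consequently, for $1\le p<\infty$, a compact bilateral weighted shift with nonzero weights that is weakly supercyclic but not supercyclic exists on $\ell_p(\mathbb Z)$ if and only if $p>2$.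
\end{theorem}

The first assertion of Theorem~\ref{thm:sharp} is known \cite{Sh}; we include a proof. We do not settle whether a Hilbert space carries a compact weakly supercyclic operator that is not supercyclic; by Theorem~\ref{thm:sharp} it could not be a bilateral weighted shift with nonzero weights.

Section~\ref{sec:shifts} describes a family of compact shifts none of which is supercyclic. Section~\ref{sec:model} shows on the unweighted shift how weak approximation can succeed where norm approximation fails and why $p=2$ is the threshold. Sections~\ref{sec:construction} and~\ref{sec:errors} prove Theorem~\ref{thm:main}, and Sections~\ref{sec:complemented} and~\ref{sec:sharp} prove Theorems~\ref{thm:complemented} and~\ref{thm:sharp}.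

\section{Compact operators and bounded weak approximation}\label{sec:bounded}

We write $\langle x,\psi\rangle$ for the value of $\psi\in\mathcal X^*$ at $x\in\mathcal X$. The basic weak neighborhoods of $x$ are the sets $\{v:|\langle v-x,\psi_i\rangle|<\delta,\ i=1,\dots,d\}$ with $\psi_1,\dots,\psi_d\in\mathcal X^*$ and $\delta>0$. We use four textbook facts.
\begin{itemize}
\item[(W1)] The weak topology is Hausdorff and weaker than the norm topology. In particular a weak closure is norm closed, so $A^{-w}=\mathcal X$ as soon as $A^{-w}$ contains a norm-dense set.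
\item[(W2)] A norm-closed linear subspace is weakly closed (Hahn--Banach).
\item[(W3)] A bounded operator $J$ is continuous for the weak topologies, because $\langle Jx,\psi\rangle=\langle x,J^*\psi\rangle$.
\item[(W4)] A weakly convergent sequence is norm bounded (uniform boundedness principle on the Banach space $\mathcal X^*$).
\end{itemize}
An operator is \emph{compact} if it maps bounded sets to sets with norm-compact closure.

\begin{proposition}\label{prop:bounded}
For a compact operator $T$ on a nonzero normed space $\mathcal X$ the following are equivalent: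
\begin{itemize}
\item[(a)] $T$ is supercyclic;
\item[(b)] $T$ is weakly l-sequentially supercyclic;
\item[(c)] there is $y\in\mathcal X$ such that every $x\in\mathcal X$ lies in the weak closure of some norm-bounded subset of $\mathcal O_T(y)$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) implies (b) because $A^-\subseteq A^{-wl}$, and (b) implies (c) by (W4). Assume (c). Let $x\in\mathcal X$ and let $B\subseteq\mathcal O_T(y)$ be bounded with $x\in B^{-w}$. By (W3), $Tx\in(TB)^{-w}$. The set $(TB)^-$ is norm compact, hence weakly compact, hence weakly closed by (W1). Therefore $Tx\in(TB)^-\subseteq\mathcal O_T(y)^-$, and so $(\operatorname{ran}T)^-\subseteq\mathcal O_T(y)^-$.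

On the other hand $\mathcal O_T(y)\subseteq\mathbb Cy\cup(\operatorname{ran}T)^-$, and the right-hand side is weakly closed by (W2). Hence $\mathcal X=\mathcal O_T(y)^{-w}=\mathbb Cy\cup(\operatorname{ran}T)^-$. A vector space is not the union of two proper subspaces, so $\mathcal X=\mathbb Cy$ or $\mathcal X=(\operatorname{ran}T)^-$. In both cases $\mathcal O_T(y)^-=\mathcal X$.
\end{proof}

Boundedness of $B$ enters once, to make $(TB)^-$ compact. For a compact operator that is weakly supercyclic but not supercyclic, the proposition says that each weakly dense projective orbit reaches some vector only through unbounded subsets.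

\begin{lemma}\label{lem:transfer}
Let $T$ and $T'$ be bounded operators on normed spaces $\mathcal X$ and $\mathcal X'$, and let $J:\mathcal X\to\mathcal X'$ be bounded with dense range and $JT=T'J$. If $y$ is a supercyclic \textup(weakly supercyclic\textup) vector for $T$, then $Jy$ is a supercyclic \textup(weakly supercyclic\textup) vector for $T'$.
\end{lemma}

\begin{proof}
We have $J\mathcal O_T(y)=\mathcal O_{T'}(Jy)$. Since $J$ is continuous for the norm topologies and for the weak topologies, the corresponding closure of $\mathcal O_{T'}(Jy)$ contains $J\mathcal X$. This closure is norm closed and $J\mathcal X$ is norm dense.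
\end{proof}

\section{Weighted shifts with symmetric weights}\label{sec:shifts}

In this section $X=c_0(\mathbb Z)$ or $X=\ell_p(\mathbb Z)$ with $1\le p<\infty$, and $Te_n=w_ne_{n-1}$ with nonzero bounded weights. Then $\|T\|=\sup_n|w_n|$ and $T$ is injective. If $w_n\to0$ as $|n|\to\infty$, then $T$ is compact: replacing the weights with $|n|>N$ by $0$ gives a finite-rank operator at distance $\sup_{|n|>N}|w_n|$ from $T$. On finitely supported vectors $T$ has the inverse $S$ given by $Se_n=w_{n+1}^{-1}e_{n+1}$. The numbers $\|T^ne_h\|=|w_hw_{h-1}\cdots w_{h-n+1}|$ and $\|S^ne_g\|=|w_{g+1}\cdots w_{g+n}|^{-1}$ do not depend on the space $X$, and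
\begin{equation}\label{eq:coord}
|(T^ny)_g|=|y_{g+n}|\,\|T^ne_{g+n}\|=|y_{g+n}|\,/\,\|S^ne_g\|\qquad(y\in X,\ g\in\mathbb Z).
\end{equation}
We first record what a counterexample has to avoid.

\begin{lemma}\label{lem:criterion}
Suppose that
\begin{equation}\label{eq:star}
\liminf_{n\to\infty}\ \max_{|h|,|g|\le q}\|T^ne_h\|\,\|S^ne_g\|=0\qquad\text{for every }q\ge0 .
\end{equation}
Then $T$ is supercyclic on $X$.
\end{lemma}

\begin{proof}
Let $U,V\subseteq X$ be nonempty and open. Pick nonzero $u\in U$ and $v\in V$ supported in some $[-q,q]$. By the triangle inequality,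
\[
\kappa_n:=\|T^nu\|\,\|S^nv\|\le\Big(\sum_h|u_h|\Big)\Big(\sum_g|v_g|\Big)\max_{|h|,|g|\le q}\|T^ne_h\|\,\|S^ne_g\|,
\]
so $\kappa_n\to0$ along a subsequence. Put $\mu_n=(\|T^nu\|/\|S^nv\|)^{1/2}>0$ and $\omega_n=u+\mu_nS^nv$. Then $\|\omega_n-u\|=\mu_n\|S^nv\|=\sqrt{\kappa_n}$ and $\|\mu_n^{-1}T^n\omega_n-v\|=\mu_n^{-1}\|T^nu\|=\sqrt{\kappa_n}$. Hence $\omega_n\in U$ and $\mu_n^{-1}T^n\omega_n\in V$ for some $n$. This shows that the open set $\Omega_V=\bigcup_{\alpha,n}(\alpha T^n)^{-1}(V)$ meets every $U$, so it is dense. Let $V$ run through a countable base of nonempty open sets of $X$. By Baire's theorem the sets $\Omega_V$ have a common point $y$, and $\mathcal O_T(y)$ meets every $V$.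
\end{proof}

Condition \eqref{eq:star} compares the weights on the far left with those on the far right. For instance, with $w_n=2^{-n}$ for $n\ge1$ and $w_n=4^{n}$ for $n\le0$ we have $\log_2\|T^ne_h\|=-n^2+O(n)$ and $\log_2\|S^ne_g\|=n^2/2+O(n)$ for fixed $h,g$, so this compact shift is supercyclic. To violate \eqref{eq:star} as narrowly as possible we make the two sides balance exactly: we take $w_{1-i}=w_i$.

Let $s_i\ge1$ $(i\ge1)$ be real numbers. Put
\[
\sigma(0)=0,\qquad\sigma(n)=s_1+\dots+s_n,\qquad\sigma(-n)=-\sigma(n)\qquad(n\ge1),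
\]
so that $\sigma:\mathbb Z\to\mathbb R$ is odd and increasing, and let $w_n=2^{\sigma(n-1)-\sigma(n)}$. Then $w_i=w_{1-i}=2^{-s_i}$ for $i\ge1$, and for $m\ge0$
\begin{equation}\label{eq:powers}
T^me_n=2^{\sigma(n-m)-\sigma(n)}e_{n-m},\qquad S^me_n=2^{\sigma(n+m)-\sigma(n)}e_{n+m}.
\end{equation}
We call $T$ the \emph{shift with exponents} $(s_i)$. It has positive weights and $\|T\|\le1$, and it is compact if $s_i\to\infty$. Since $\sigma$ is odd, $\|T^ne_0\|\,\|S^ne_0\|=1$ for all $n$, so \eqref{eq:star} fails already for $q=0$.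

\begin{lemma}\label{lem:notsc}
The shift $T$ with exponents $(s_i)$ is not supercyclic on $X$.
\end{lemma}

\begin{proof}
By \eqref{eq:powers}, $(T^my)_i=y_{i+m}2^{\sigma(i)-\sigma(i+m)}$. Suppose that $y$ is a supercyclic vector and choose $\alpha_k\in\mathbb C$, $m_k\ge0$ with $\alpha_kT^{m_k}y\to e_0$ in norm. After passing to a subsequence, $(m_k)$ is constant or tends to infinity.

Suppose $m_k=m$ for all $k$. The line $\mathbb C\,T^my$ is closed, so it contains $e_0$. Since $T^me_m$ is a nonzero multiple of $e_0$ and $T^m$ is injective, $y\in\mathbb Ce_m$. Then $\mathcal O_T(y)\subseteq\bigcup_i\mathbb Ce_i$, and this set has distance at least $1$ from $e_0+e_1$. This contradicts density.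

Suppose $m_k\to\infty$. The coordinate $0$ gives $\alpha_ky_{m_k}2^{-\sigma(m_k)}\to1$. In particular $y_j\ne0$ for some $j\ge0$, which we fix. For $m_k>j$ the index $j-m_k$ is not $0$, so the modulus of the corresponding coordinate of $\alpha_kT^{m_k}y$ is at most $\|\alpha_kT^{m_k}y-e_0\|$. Thus $\alpha_ky_j2^{\sigma(j-m_k)-\sigma(j)}\to0$. We divide by the first relation and use that $\sigma$ is odd:
\[
\frac{|y_j|}{|y_{m_k}|}\,2^{-\sigma(j)}\,2^{\sigma(m_k)-\sigma(m_k-j)}\to0 .
\]
The last factor is at least $1$ because $j\ge0$. Hence $|y_{m_k}|\to\infty$, which is impossible for $y\in X$.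
\end{proof}

To prove Theorem~\ref{thm:main} it remains to find exponents $s_i\to\infty$ for which $T$ is weakly supercyclic.

\section{Averaging the errors: a model case}\label{sec:model}

From here to the end of Section~\ref{sec:complemented}, $X=\ell_p(\mathbb Z)$ with $2<p<\infty$, or $X=c_0(\mathbb Z)$, in which case we put $p=\infty$ and $1/p=0$. A vector with at most $m$ nonzero coordinates, each of modulus at most $C$, has norm at most $Cm^{1/p}$. Let $n_k=10^k$ for $k\ge0$.

\subsection*{The unweighted shift}
For constant exponents $s_i=s$ we get $T=2^{-s}B$ with $Be_n=e_{n-1}$. This operator is not compact, but it shows the mechanism. We try to approximate $e_0$. Let $M\ge2$ and $y=e_{n_1}+\dots+e_{n_M}$. Then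
\[
B^{n_k}y=e_0+z_k,\qquad z_k=\sum_{l\ne k}e_{n_l-n_k}\qquad(1\le k\le M).
\]
For $M=3$ we have $y=e_{10}+e_{100}+e_{1000}$ and
\[
z_1=e_{90}+e_{990},\qquad z_2=e_{-90}+e_{900},\qquad z_3=e_{-990}+e_{-900}.
\]
No error is small: $\|z_k\|=(M-1)^{1/p}\ge1$. But the errors have disjoint supports, because for $l>k$ the number $10^l-10^k$ is written with $l-k$ nines followed by $k$ zeros and so determines $k$ and $l$. Given $\psi\in X^*$, choose unimodular $\theta_k$ with $\theta_k\langle z_k,\psi\rangle=|\langle z_k,\psi\rangle|$. The vector $\sum_k\theta_kz_k$ has $M(M-1)$ coordinates of modulus $1$, so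
\[
\sum_{k=1}^M|\langle z_k,\psi\rangle|=\Big\langle\sum_{k=1}^M\theta_kz_k,\psi\Big\rangle\le M^{2/p}\|\psi\| .
\]
Given $\psi_1,\dots,\psi_d$, we add these inequalities and compare the smallest term with the average: for some $k$,
\[
\sum_{i=1}^d|\langle B^{n_k}y-e_0,\psi_i\rangle|\le M^{2/p-1}\sum_{i=1}^d\|\psi_i\| .
\]
Since $p>2$, the factor $M^{2/p-1}$ is small for large $M$. As in Example~\ref{ex:sqrt}, the good index $k$ depends on the functionals.

In $\ell_2(\mathbb Z)$ nothing is gained. The unit vector $\psi=(M(M-1))^{-1/2}\sum_{l\ne k}e_{n_l-n_k}$, with the sum over all ordered pairs, satisfies $\langle z_k,\psi\rangle=\sqrt{(M-1)/M}\ge1/\sqrt2$ for every $k$: one functional detects all the errors. Section~\ref{sec:sharp} turns this into a proof of Theorem~\ref{thm:sharp}.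

\subsection*{Exponents tending to infinity}
For general exponents take the same $y$. For $j<k$ let
\begin{equation}\label{eq:Delta}
\Delta_{jk}=\sigma(n_k)-\sigma(n_j)-\sigma(n_k-n_j)=\sum_{i=1}^{n_j}\big(s_{n_k+1-i}-s_i\big).
\end{equation}
By \eqref{eq:powers} and the oddness of $\sigma$,
\[
2^{\sigma(n_k)}T^{n_k}y=e_0+\sum_{l>k}2^{-\Delta_{kl}}e_{n_l-n_k}+\sum_{j<k}2^{\Delta_{jk}}e_{n_j-n_k}.
\]
A pair $j<k$ produces the error $2^{-\Delta_{jk}}$ at time $n_j$ and the error $2^{\Delta_{jk}}$ at time $n_k$. The two cannot both be small, in accordance with Lemma~\ref{lem:notsc}. For the averaging it suffices that $|\Delta_{jk}|$ has a bound independent of $M$. The second formula in \eqref{eq:Delta} tells us how to get one: the $n_{k-1}$ exponents that end at $n_k$ should be the \emph{mirror image} of $s_1,\dots,s_{n_{k-1}}$. An exact mirror image would repeat $s_1$ infinitely often and destroy compactness. So we split the indices $k$ into finite \emph{phases}, and in phase $r$ we mirror $\max(s_i,r)$ instead of $s_i$. This differs from $s_i$ only for indices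 $i$ treated in earlier phases, so the resulting bound on $\Delta_{jk}$ is known before the length $M_r$ of phase $r$ is chosen.

\subsection*{One vector for all targets}
The phases also let one vector $y=\sum_ry^{(r)}$ serve all scales $M$ and a dense set of targets. Phase $r$ handles a finite set $D_r$ of targets, each repeated $N_r$ times. Later phases must be negligible in norm when seen from phase $r$. We arrange this by giving the coordinates of $y^{(r)}$ a size $\varepsilon_r$ of order $M_r^{-1/p}$ times a tiny constant fixed in advance. The price is that the earlier phases, seen from phase $r$, are magnified by $1/\varepsilon_r$. But they produce only a constant times $M_r$ errors, not $M_r^2$, so their contribution is of order $M_r^{1/p}\cdot M_r^{1/p}$, the same $M_r^{2/p}$ as before.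

\section{The exponents and the vector}\label{sec:construction}

The construction has two free ingredients that play no role in Theorem~\ref{thm:main} and are needed for Theorem~\ref{thm:complemented}: finite nonempty sets $G_r$ $(r\ge1)$ of extra labels, given in advance, and one exponent $H_k$ between $n_{k-1}$ and $n_k$ that may be taken as large as we like. It is placed at $h_k=3n_{k-1}$.

Let $D_r$ be the finite set of vectors supported in $[-r,r]$ whose coordinates lie in $r^{-2}(\mathbb Z+\mathrm i\mathbb Z)$ and have modulus at most $r$. Let $L_r=|D_r|\,|G_r|$.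

We construct integers $0=K_0<K_1<K_2<\cdots$; phase $r$ is $P_r=\{K_{r-1}+1,\dots,K_r\}$. Put $s_1=1$. Suppose that phases $1,\dots,r-1$ are complete, which means that $K_{r-1}$, the exponents $s_i$ with $i\le n_{K_{r-1}}$, and numbers $c_k>0$ for $1\le k\le K_{r-1}$ are known. Since $K_{r-1}\ge r-1$, we have $r\le10^{r-1}\le n_{K_{r-1}}$, so $\sigma(r)$ is known.

\emph{Step 1: constants depending only on earlier phases.} Put
\begin{gather*}
\gamma_r=\min\big(\{1\}\cup\{c_k:k\le K_{r-1}\}\big),\qquad A_r=r\,2^{r(r+1)+\sigma(r)},\qquad\eta_r=\frac{2^{-r}\gamma_r}{(2r+1)A_r},\\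
a_r=r\,n_{K_{r-1}},\qquad C_r=\eta_r^{-1}\,r\,2^{a_r+r^2+\sigma(r)} .
\end{gather*}
Here $a_r$ will bound $\Delta_{jk}$, $A_r$ the coordinates of $y^{(r)}$ up to the factor $\varepsilon_r$, and $C_r$ the coordinates of the errors.

\emph{Step 2: the length of the phase.} Since $2/p<1$, there is an integer $N_r\ge1$ with
\begin{equation}\label{eq:N}
(2r+1)(K_{r-1}+1)\,C_r\,(L_rN_r)^{2/p}\le N_r/r .
\end{equation}
This is the only place where $p>2$ is used. Put $M_r=L_rN_r$, $K_r=K_{r-1}+M_r$ and $\varepsilon_r=\eta_rM_r^{-1/p}$. Note that $\varepsilon_r\le\eta_r\le1$. Assign to each $k\in P_r$ a pair $(x_k,u_k)\in D_r\times G_r$ so that each pair occurs exactly $N_r$ times.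

\emph{Step 3: exponents.} For $k=K_{r-1}+1,\dots,K_r$ in turn, choose any real $H_k\ge r$, possibly depending on everything defined so far, and define $s_i$ for $n_{k-1}<i\le n_k$ by
\begin{equation}\label{eq:s}
\begin{aligned}
s_i&=r&&\text{for }n_{k-1}<i\le n_k-n_{k-1},\ i\ne h_k,\\
s_{h_k}&=H_k,\\
s_{n_k+1-i}&=\max(s_i,r)&&\text{for }1\le i\le n_{k-1}.
\end{aligned}
\end{equation}
We call $n_{k-1}<i\le n_k-n_{k-1}=9n_{k-1}$ the \emph{middle range} of $k$; it contains $h_k$. See Figure~\ref{fig:s}. Finally put $c_k=\varepsilon_r2^{-\sigma(n_k)}$. This completes phase $r$.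

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.05cm,y=0.5cm]
\draw[->] (0,0) -- (10.6,0) node[right] {$i$};
\draw[dotted] (0,1.6) node[left] {$r$} -- (0.7,1.6);
\draw[thick] (0,0.7) -- (0.7,0.7) -- (0.7,1.6) -- (10,1.6);
\draw[thick] (1.3,1.6) -- (1.3,3);
\draw[thick] (8.7,1.6) -- (8.7,3);
\draw[thick] (4,1.6) -- (4,3.8) node[above] {$H_k$};
\draw[dashed] (9.3,1.6) -- (9.3,0.7) -- (10,0.7);
\draw[gray] (2,0) -- (2,4.4);
\draw[gray] (8,0) -- (8,4.4);
\draw[gray] (10,0) -- (10,4.4);
\node at (1,3.9) {earlier};
\node at (9,3.9) {mirrored};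
\draw (0.7,0.12) -- (0.7,-0.12) node[below] {$n_{K_{r-1}}$};
\draw (2,0.12) -- (2,-0.12) node[below] {$n_{k-1}$};
\draw (4,0.12) -- (4,-0.12) node[below] {$h_k$};
\draw (8,0.12) -- (8,-0.12) node[below] {$n_k-n_{k-1}$};
\draw (10,0.12) -- (10,-0.12) node[below] {$n_k$};
\end{tikzpicture}
\caption{The exponents $s_i$, $1\le i\le n_k$, for $k$ in phase $r$ (schematic, not to scale). Between $n_{k-1}$ and $n_k-n_{k-1}$ they equal $r$, except for one value $H_k\ge r$ at $h_k$. The last $n_{k-1}$ exponents are the first $n_{k-1}$ in reverse order, with values below $r$ (dashed) raised to $r$.}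
\label{fig:s}
\end{figure}

Let $\varphi(k)$ be the phase of $k\ge1$, so $k\in P_{\varphi(k)}$. The function $\varphi$ is nondecreasing, $\varphi(k+1)\le\varphi(k)+1$, and $\varphi(k)\le k\le n_{k-1}$. Let $T$ be the shift on $X$ with exponents $(s_i)$.

Targets are spread over $[-r,r]$, so besides $\Delta_{jk}$ we need the exponents in short windows next to $n_k$ and $n_k-n_j$. Parts (c)--(e) below compute them; in particular no $H_k$ of the current phase falls into such a window.

\begin{lemma}\label{lem:exponents}
Let $k\ge1$ and $r=\varphi(k)$.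
\begin{itemize}
\item[(a)] $s_i\ge1$ for all $i$, $s_i\ge r$ for $i>n_{K_{r-1}}$, and $s_i\to\infty$.
\item[(b)] $0\le\Delta_{jk}\le a_r$ for $1\le j<k$.
\item[(c)] $s_{n_k+t}=\varphi(k+1)$ for $1\le t\le k$.
\item[(d)] $s_{n_k-n_j+1-t}=r$ for $1\le t\le j<k$.
\item[(e)] $s_{n_l-n_k+t}=\max(s_t,r)$ for $l>k$ with $\varphi(l)=r$ and $1\le t\le r$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $i>n_{K_{r-1}}$, then $n_{l-1}<i\le n_l$ for some $l>K_{r-1}$, and all values in \eqref{eq:s} assigned at step $l$ are at least $\varphi(l)\ge r$. Every $r\ge1$ occurs as a phase and $s_1=1$.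

(b) Since $n_j\le n_{k-1}$, \eqref{eq:Delta} and \eqref{eq:s} give $\Delta_{jk}=\sum_{i\le n_j}(\max(s_i,r)-s_i)$. The terms lie in $[0,r]$ and vanish for $i>n_{K_{r-1}}$ by (a).

(c) We have $n_k<n_k+t\le n_k+k<3n_k=h_{k+1}$, so $n_k+t$ lies in the middle range of $k+1$ and differs from $h_{k+1}$.

(d) Let $j<k-1$. Then $n_j+t\le2n_j\le n_{k-1}$, so by \eqref{eq:s} and (c) the exponent at $n_k+1-(n_j+t)$ is $\max(s_{n_j+t},r)=\max(\varphi(j+1),r)=r$. Let $j=k-1$. Then the index is $9n_{k-1}+1-t$ with $1\le t\le n_{k-1}$. It lies in the middle range of $k$ and exceeds $8n_{k-1}>h_k$, so the exponent is $r$.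

(e) Write $n_l-n_k+t=n_l+1-(n_k+1-t)$. Since $1\le n_k+1-t\le n_k\le n_{l-1}$, the exponent is $\max(s_{n_k+1-t},r)$. Since $t\le r\le n_{k-1}$, we have $s_{n_k+1-t}=\max(s_t,r)$.
\end{proof}

By (a), $T$ is compact with $\|T\|\le1$. Define
\[
y^{(r)}=\sum_{k\in P_r}c_kS^{n_k}x_k .
\]

\begin{lemma}\label{lem:y}
$\|y^{(r)}\|\le2^{-r}\gamma_r$ for all $r$. In particular $y=\sum_{r\ge1}y^{(r)}$ converges in $X$.
\end{lemma}

\begin{proof}
Let $k\in P_r$ and write $x_k(i)$ for the coordinates of $x_k$. By \eqref{eq:powers}, the coordinate of $c_kS^{n_k}x_k$ at $n_k+i$, $|i|\le r$, is $\varepsilon_rx_k(i)2^E$ with $E=\sigma(n_k+i)-\sigma(n_k)-\sigma(i)$. If $i\le0$, then $E\le-\sigma(i)\le\sigma(r)$. If $0<i\le r$, then $i\le k$ and Lemma~\ref{lem:exponents}(c) gives $E\le i\,\varphi(k+1)\le r(r+1)$. So each coordinate has modulus at most $\varepsilon_rA_r$. The supports $[n_k-r,n_k+r]$, $k\in P_r$, are disjoint because $n_k-n_{k-1}=9\cdot10^{k-1}>2k\ge2r$. Therefore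
\[
\|y^{(r)}\|\le\varepsilon_rA_r\big((2r+1)M_r\big)^{1/p}\le\eta_rA_r(2r+1)=2^{-r}\gamma_r .\qedhere
\]
\end{proof}

\section{The errors are small on average}\label{sec:errors}

Let $k\in P_r$. Applying $c_k^{-1}T^{n_k}$ to $y$ term by term gives
\begin{equation}\label{eq:decomp}
c_k^{-1}T^{n_k}y=x_k+z_k+g_k,\qquad z_k=\sum_{j<k}b_{jk}+\sum_{l>k,\ l\in P_r}f_{kl},
\end{equation}
with the backward errors $b_{jk}$, the forward errors $f_{kl}$ and the tail $g_k$ given by
\[
b_{jk}=\frac{c_j}{c_k}T^{n_k-n_j}x_j,\qquad f_{kl}=\frac{c_l}{c_k}S^{n_l-n_k}x_l,\qquad g_k=c_k^{-1}T^{n_k}\sum_{\rho>r}y^{(\rho)} .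
\]
For $\rho>r$ we have $k\le K_{\rho-1}$, so $\gamma_\rho\le c_k$. By Lemma~\ref{lem:y} and $\|T\|\le1$,
\begin{equation}\label{eq:tail}
\|g_k\|\le\sum_{\rho>r}2^{-\rho}=2^{-r}.
\end{equation}
As in the model case, we bound the coordinates of the pieces of $z_k$ and show that the pieces do not overlap.

\begin{lemma}\label{lem:size}
Let $k\in P_r$. Every coordinate of $f_{kl}$ \textup($l>k$, $l\in P_r$\textup) and of $b_{jk}$ \textup($j<k$, $j\in P_r$\textup) has modulus at most $C_r$. Every coordinate of $b_{jk}$ with $j\le K_{r-1}$ has modulus at most $C_rM_r^{1/p}$.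
\end{lemma}

\begin{proof}
\emph{Forward errors.} Since $k$ and $l$ are in the same phase, $c_l/c_k=2^{\sigma(n_k)-\sigma(n_l)}$. By \eqref{eq:powers} and \eqref{eq:Delta}, the coordinate of $f_{kl}$ at $n_l-n_k+i$, $|i|\le r$, is $x_l(i)2^E$ with
\[
E=-\Delta_{kl}+\big[\sigma(n_l-n_k+i)-\sigma(n_l-n_k)\big]-\sigma(i),
\]
and $-\Delta_{kl}\le0$ by Lemma~\ref{lem:exponents}(b). If $i\le0$, the bracket is at most $0$ and $E\le\sigma(r)$. If $i>0$, the bracket is $\sum_{t=1}^is_{n_l-n_k+t}=\sum_{t=1}^i\max(s_t,r)\le\sigma(i)+r^2$ by part (e), so $E\le r^2$. As $|x_l(i)|\le r$ and $\eta_r\le1$, the coordinate has modulus at most $C_r$.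

\emph{Backward errors.} Let $j<k$ and $\rho=\varphi(j)\le r$. Then $c_j/c_k=(\varepsilon_\rho/\varepsilon_r)2^{\sigma(n_k)-\sigma(n_j)}$. By \eqref{eq:powers}, \eqref{eq:Delta} and the oddness of $\sigma$, the coordinate of $b_{jk}$ at $i-(n_k-n_j)$, $|i|\le\rho$, is $x_j(i)(\varepsilon_\rho/\varepsilon_r)2^E$ with
\[
E=\Delta_{jk}+\big[\sigma(n_k-n_j)-\sigma(n_k-n_j-i)\big]-\sigma(i),
\]
and $\Delta_{jk}\le a_r$ by part (b). If $i\le0$, the bracket is at most $0$ and $E\le a_r+\sigma(r)$. If $i>0$, then $i\le\rho\le j$, the bracket is $\sum_{t=1}^is_{n_k-n_j+1-t}=ir\le r^2$ by part (d), and $E\le a_r+r^2$. So $|x_j(i)|2^E\le\eta_rC_r$. Finally $\varepsilon_\rho/\varepsilon_r=1$ if $\rho=r$, and $\varepsilon_\rho/\varepsilon_r\le\varepsilon_r^{-1}=\eta_r^{-1}M_r^{1/p}$ if $\rho<r$.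
\end{proof}

\begin{lemma}\label{lem:disjoint}
For fixed $r$, the vectors $b_{jk}$ \textup($j<k$, $k\in P_r$\textup) and $f_{kl}$ \textup($k<l$, both in $P_r$\textup) have pairwise disjoint supports, each with at most $2r+1$ points.
\end{lemma}

\begin{proof}
For $1\le j<k$ let $I_{jk}$ be the interval of integers with center $n_k-n_j$ and radius $\varphi(j)$. Then $b_{jk}$ is supported in $-I_{jk}$, and $f_{kl}$ is supported in $I_{kl}$ because $\varphi(k)=\varphi(l)=r$. Each $I_{jk}$ consists of positive integers, since $n_k-n_j\ge9\cdot10^j>j\ge\varphi(j)$; this separates backward from forward errors. It remains to see that the $I_{jk}$ are pairwise disjoint, that is, that two centers differ by more than the sum of the radii. For $I_{jk}$ and $I_{j'k}$ with $j<j'$ the centers differ by $n_{j'}-n_j\ge9\cdot10^{j'-1}>2j'>\varphi(j)+\varphi(j')$. For $I_{jk}$ and $I_{j'k'}$ with $k<k'$ they differ by at least $n_{k'}-n_{j'}-n_k\ge8\cdot10^{k'-1}>2k'>\varphi(j)+\varphi(j')$.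
\end{proof}

\begin{proposition}\label{prop:key}
Let $r\ge1$, $(x,u)\in D_r\times G_r$ and $\psi_1,\dots,\psi_d\in X^*$. There is $k\in P_r$ with $(x_k,u_k)=(x,u)$ and
\[
\sum_{i=1}^d\big|\langle c_k^{-1}T^{n_k}y-x,\psi_i\rangle\big|\le\Big(\frac1r+2^{-r}\Big)\sum_{i=1}^d\|\psi_i\| .
\]
\end{proposition}

\begin{proof}
Let $\theta_k$ $(k\in P_r)$ be unimodular and $\zeta=\sum_{k\in P_r}\theta_kz_k$. By Lemma~\ref{lem:disjoint}, $\zeta$ is a sum of disjointly supported pieces. There are $K_{r-1}M_r$ pieces $b_{jk}$ with $j\le K_{r-1}$, and at most $M_r^2$ other pieces, two for each pair of indices in $P_r$. By Lemma~\ref{lem:size}, for $p<\infty$,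
\[
\|\zeta\|^p\le(2r+1)K_{r-1}M_r\cdot C_r^pM_r+(2r+1)M_r^2\cdot C_r^p=(2r+1)(K_{r-1}+1)C_r^pM_r^2 ,
\]
and for $p=\infty$, $\|\zeta\|\le C_r$. In both cases $\|\zeta\|\le(2r+1)(K_{r-1}+1)C_rM_r^{2/p}\le N_r/r$ by \eqref{eq:N}. For $\psi\in X^*$ choose $\theta_k$ with $\theta_k\langle z_k,\psi\rangle=|\langle z_k,\psi\rangle|$. This gives $\sum_{k\in P_r}|\langle z_k,\psi\rangle|\le(N_r/r)\|\psi\|$, and hence
\[
\sum_{k\in P_r}\ \sum_{i=1}^d|\langle z_k,\psi_i\rangle|\le\frac{N_r}r\sum_{i=1}^d\|\psi_i\| .
\]
The terms are nonnegative and $N_r$ of the indices $k$ carry the pair $(x,u)$. For one of them, $\sum_i|\langle z_k,\psi_i\rangle|\le\frac1r\sum_i\|\psi_i\|$. Now use \eqref{eq:decomp} and \eqref{eq:tail}.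
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Carry out the construction with one-point sets $G_r$ and $H_k=\varphi(k)$. The shift $T$ is compact and has positive weights. Let $x'\in X$ be finitely supported and let $\psi_1,\dots,\psi_d\in X^*$. For large $r$, $x'$ is supported in $[-r,r]$ and its coordinates have modulus at most $r$. Round the real and imaginary part of each coordinate toward $0$ to a multiple of $r^{-2}$. This does not increase the modulus and moves each coordinate by at most $\sqrt2\,r^{-2}$, so we obtain $x\in D_r$ with $\|x-x'\|\le(2r+1)\sqrt2\,r^{-2}$. With $k$ from Proposition~\ref{prop:key},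
\[
\sum_{i=1}^d\big|\langle c_k^{-1}T^{n_k}y-x',\psi_i\rangle\big|\le\Big(\frac1r+2^{-r}+\frac{(2r+1)\sqrt2}{r^2}\Big)\sum_{i=1}^d\|\psi_i\| .
\]
The right-hand side tends to $0$ as $r\to\infty$, so every basic weak neighborhood of $x'$ meets $\mathcal O_T(y)$. Finitely supported vectors are norm dense in $X$, so $\mathcal O_T(y)^{-w}=X$ by (W1). By Lemma~\ref{lem:notsc}, $T$ is not supercyclic, and by Proposition~\ref{prop:bounded} it is not weakly l-sequentially supercyclic.
\end{proof}

\section{Spaces with a complemented copy of $c_0$ or $\ell_p$}\label{sec:complemented}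

A space as in Theorem~\ref{thm:complemented} is isomorphic to $X\oplus Z$ with $Z$ a separable Banach space. We look for an operator $T\oplus Q$. It cannot be supercyclic, whatever $Q$ is, because $T$ is a factor of it. The difficulty is weak density: the second component has to approach its target at the \emph{same} times $n_k$ and with the \emph{same} scalars $c_k^{-1}$ as the first, and we know nothing about the norm of $Z$ that would permit averaging. We therefore let $Q$ act like a one-sided backward shift. Then the backward errors in $Z$ vanish, and the forward errors are small in norm if $c_k$ decreases fast enough. A large $H_k$ makes $c_k$ as small as we wish, and Proposition~\ref{prop:key} holds for every choice of $H_k\ge\varphi(k)$.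

\begin{proof}[Proof of Theorem~\ref{thm:complemented}]
If $J$ is an isomorphism and $U$ is compact, weakly supercyclic and not supercyclic, then so is $JUJ^{-1}$, by Lemma~\ref{lem:transfer} applied to $J$ and to $J^{-1}$. By Proposition~\ref{prop:bounded} it is thus enough to find such an operator on $X\oplus Z$, normed by $\|x\|+\|z\|$. If $\dim Z<\infty$, then $X\oplus Z$ is isomorphic to the $c_0$- or $\ell_p$-space over a countably infinite index set, that is, to $X$, and Theorem~\ref{thm:main} applies. Let $\dim Z=\infty$.

\emph{The operator $Q$.} By Markushevich's theorem there are $\xi_i\in Z$, $\xi_i^*\in Z^*$ $(i\ge0)$ with $\|\xi_i\|=1$, $\langle\xi_i,\xi_j^*\rangle=\delta_{ij}$, and $Z_0=\operatorname{span}\{\xi_i\}$ dense. This much is seen directly. Take linearly independent $\upsilon_0,\upsilon_1,\dots$ with dense span. Recursively, let $\xi_n$ be the normalization of $\upsilon_n-\sum_{i<n}\langle\upsilon_n,\xi_i^*\rangle\xi_i\ne0$, which is annihilated by $\xi_j^*$ for $j<n$, and use the Hahn--Banach theorem to get $\xi_n^*$ equal to $1$ at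 $\xi_n$ and to $0$ at $\xi_0,\dots,\xi_{n-1}$. Then $\xi_0,\dots,\xi_n$ span the same space as $\upsilon_0,\dots,\upsilon_n$.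

Choose $\beta_i\in(0,1]$ with $\sum_{i\ge1}\beta_i\|\xi_i^*\|<\infty$ and let $Qz=\sum_{i\ge1}\beta_i\langle z,\xi_i^*\rangle\xi_{i-1}$. The series converges in operator norm and its partial sums have finite rank, so $Q$ is compact. We have $Q\xi_0=0$ and $Q\xi_i=\beta_i\xi_{i-1}$ for $i\ge1$; in particular $Q^m\xi_i=0$ for $m>i$. On $Z_0$ define $R\xi_i=\beta_{i+1}^{-1}\xi_{i+1}$, so that $QR=I$ on $Z_0$.

\emph{The choice of $G_r$ and $H_k$.} Let $G_r$ be the finite set of vectors $\sum_{i=0}^r\lambda_i\xi_i$ with $\lambda_i\in r^{-2}(\mathbb Z+\mathrm i\mathbb Z)$ and $|\lambda_i|\le r$. Put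
\[
W_k=\frac{k(k+1)}{\beta_1\beta_2\cdots\beta_{n_k+k}} .
\]
Run the construction of Section~\ref{sec:construction} with these $G_r$. For $k\in P_r$, $0\le m\le n_k$ and $0\le i\le r\le k$ we have $\|R^m\xi_i\|=(\beta_{i+1}\cdots\beta_{i+m})^{-1}\le(\beta_1\cdots\beta_{n_k+k})^{-1}$, because $\beta_i\le1$. Hence $\|R^mu_k\|\le W_k$. When $H_k$ is chosen in Step~3, the numbers $c_j$ with $j<k$ are already fixed, and $c_k\le2^{-\sigma(n_k)}\le2^{-H_k}$. So we can take $H_k\ge r$ with
\begin{equation}\label{eq:H}
c_kW_k\le2^{-k}\min\big(\{1\}\cup\{c_j:j<k\}\big).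
\end{equation}
Let $T$ and $y$ be the resulting shift and vector.

\emph{The second component.} By \eqref{eq:H} the series $v=\sum_kc_kR^{n_k}u_k$ converges absolutely in $Z$. For $j<k$ we have $Q^{n_k}R^{n_j}u_j=Q^{n_k-n_j}u_j=0$, since $n_k-n_j>j\ge\varphi(j)$. Therefore, by \eqref{eq:H} again,
\begin{equation}\label{eq:second}
\big\|c_k^{-1}Q^{n_k}v-u_k\big\|\le\sum_{l>k}\frac{c_l}{c_k}\|R^{n_l-n_k}u_l\|\le\sum_{l>k}\frac{c_lW_l}{c_k}\le\sum_{l>k}2^{-l}=2^{-k}.
\end{equation}

\emph{Conclusion.} The operator $U=T\oplus Q$ is compact. Every functional on $X\oplus Z$ has the form $(x,z)\mapsto\langle x,\psi\rangle+\langle z,\chi\rangle$ with $\psi\in X^*$, $\chi\in Z^*$. Let $d$ such functionals $(\psi_i,\chi_i)$ be given, together with a finitely supported $x'\in X$ and $u'\in Z_0$. For large $r$, rounding coefficients toward $0$ as in the proof of Theorem~\ref{thm:main} gives $(x,u)\in D_r\times G_r$ with $\|x-x'\|\le(2r+1)\sqrt2\,r^{-2}$ and $\|u-u'\|\le(r+1)\sqrt2\,r^{-2}$. Take $k\in P_r$ from Proposition~\ref{prop:key}. Since $u_k=u$ and $k\ge r$, \eqref{eq:second}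 gives $\|c_k^{-1}Q^{n_k}v-u'\|\le2^{-r}+(r+1)\sqrt2\,r^{-2}$. Hence the value of each of the $d$ functionals at $c_k^{-1}U^{n_k}(y,v)-(x',u')$ has modulus at most
\[
\Big(\frac1r+2^{-r}+\frac{(2r+1)\sqrt2}{r^2}\Big)\sum_{i=1}^d\big(\|\psi_i\|+\|\chi_i\|\big),
\]
which tends to $0$ as $r\to\infty$. The pairs $(x',u')$ are norm dense, so $U$ is weakly supercyclic by (W1). The projection $J$ of $X\oplus Z$ onto $X$ satisfies $JU=TJ$. If $U$ were supercyclic, then so would be $T$ by Lemma~\ref{lem:transfer}, contrary to Lemma~\ref{lem:notsc}.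

\emph{The examples.} By Sobczyk's theorem, a subspace isomorphic to $c_0$ of a separable Banach space is complemented. In $C[0,1]$, functions $\phi_n$ of norm $1$ supported in disjoint intervals satisfy $\|\sum\lambda_n\phi_n\|=\max|\lambda_n|$ for finite sums, so they span a copy of $c_0$. In $L_p[0,1]$, the normalized indicator functions of disjoint intervals $E_n$ span an isometric copy of $\ell_p$. The map that replaces $f$ by its mean value on each $E_n$ and by $0$ off $\bigcup E_n$ is a projection onto this copy, of norm $1$ by H\"older's inequality.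
\end{proof}

\section{Shifts on $\ell_p(\mathbb Z)$ for $p\le2$}\label{sec:sharp}

We return to a general shift $Te_n=w_ne_{n-1}$ with nonzero bounded weights. By Lemma~\ref{lem:criterion} it is enough to deduce \eqref{eq:star} from weak supercyclicity, and since \eqref{eq:star} involves only the weights we may work in $\ell_2(\mathbb Z)$, with inner product $\langle\cdot,\cdot\rangle$. Suppose \eqref{eq:star} fails. We shall see that if $\alpha T^ny$ is close to $1$ on a fixed window of coordinates, then its part to the left of the window has norm at least $c/t_n$, where $t_n$ is the modulus of a coordinate of $y$ near $n$, so that $\sum t_n^2<\infty$. If $v_n$ denotes the direction of that part, we need one vector $\psi$ with $|\langle v_n,\psi\rangle|\ge t_n$ for all $n$. For orthonormal $v_n$ the vector $\psi=\sum t_nv_n$ works, as at the end of the model case, and Example~\ref{ex:sqrt}, where $t_n=n^{-1/2}$, shows that square summability cannot be dropped. The following theorem of Ball removes the need for orthogonality.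

\begin{theorem}[Complex plank theorem \cite{Ball}]\label{thm:ball}
Let $v_1,\dots,v_N$ be unit vectors in a complex Hilbert space and let $\tau_1,\dots,\tau_N\ge0$ satisfy $\sum_k\tau_k^2=1$. Then there is a unit vector $z$ with $|\langle v_k,z\rangle|\ge\tau_k$ for all $k$.
\end{theorem}

\begin{lemma}\label{lem:plank}
Let $(v_n)$ be a sequence of unit vectors in a complex Hilbert space $\mathcal H$ and let $t_n\ge0$ with $\sum_nt_n^2<\infty$. Then there is $\psi\in\mathcal H$ with $|\langle v_n,\psi\rangle|\ge t_n$ for all $n$.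
\end{lemma}

\begin{proof}
Let $\lambda_N=(\sum_{n\le N}t_n^2)^{1/2}$. If $\lambda_N=0$ put $\psi_N=0$. Otherwise apply Theorem~\ref{thm:ball} with $\tau_n=t_n/\lambda_N$, $n\le N$, and put $\psi_N=\lambda_Nz$. Then $|\langle v_n,\psi_N\rangle|\ge t_n$ for $n\le N$, and $(\psi_N)$ is bounded. A bounded sequence in a Hilbert space has a weakly convergent subsequence, and its limit $\psi$ satisfies $|\langle v_n,\psi\rangle|\ge t_n$ for each $n$.
\end{proof}

The argument will control only the times $n\ge n_0$. The next lemma lets us discard the others.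

\begin{lemma}\label{lem:tail}
Let $T$ be a bounded operator on an infinite-dimensional normed space $\mathcal X$. If $y$ is a weakly supercyclic vector for $T$, then so is $T^my$ for every $m\ge0$.
\end{lemma}

\begin{proof}
The set $F=\bigcup_{n<m}\mathbb C\,T^ny$ is weakly closed by (W2) and lies in a finite-dimensional subspace $Y$. Let $\Omega$ be nonempty and weakly open. It contains $x+N$ for some $x$, where $N$ is the common kernel of finitely many functionals and so is infinite-dimensional. If $x+N\subseteq Y$, then taking differences gives $N\subseteq Y$, which is impossible. So $\Omega\setminus F$ is nonempty and weakly open, and it meets $\mathcal O_T(y)$ in a point of $\mathcal O_T(y)\setminus F\subseteq\mathcal O_T(T^my)$.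
\end{proof}

\begin{proposition}\label{prop:l2}
If $T$ is weakly supercyclic on $\ell_2(\mathbb Z)$, then \eqref{eq:star} holds.
\end{proposition}

\begin{proof}
Suppose \eqref{eq:star} fails. Then there are $q\ge0$, $\delta>0$, $n_0>2q$ and indices $h_n,g_n\in[-q,q]$ with
\[
\|T^ne_{h_n}\|\,\|S^ne_{g_n}\|\ge\delta\qquad(n\ge n_0).
\]
Let $y$ be a weakly supercyclic vector, and let $\Omega_0=\{v:|v_g-1|<\frac12\text{ for }|g|\le q\}$, a nonempty weakly open set. Some $\alpha T^my$ lies in $\Omega_0$, so $(T^my)_h\ne0$ for $|h|\le q$. By Lemma~\ref{lem:tail} we may replace $y$ by $T^my$ and assume that $c:=\frac\delta2\min_{|h|\le q}|y_h|>0$.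

Let $\Pi$ be the coordinate projection onto the indices less than $-q$, and let $n\ge n_0$. Then $h_n-n\le q-n_0<-q$, so by \eqref{eq:coord}
\[
d_n:=\|\Pi T^ny\|\ge|(T^ny)_{h_n-n}|=|y_{h_n}|\,\|T^ne_{h_n}\|>0 .
\]
Put $v_n=d_n^{-1}\Pi T^ny$ and $t_n=|y_{g_n+n}|$. Then $\sum_{n\ge n_0}t_n^2\le\sum_{|g|\le q}\sum_n|y_{g+n}|^2=(2q+1)\|y\|^2$. Lemma~\ref{lem:plank}, applied in the Hilbert space $\Pi\ell_2(\mathbb Z)$, gives $\psi=\Pi\psi$ with $|\langle v_n,\psi\rangle|\ge t_n$ for all $n\ge n_0$.

Let $n\ge n_0$ and $\alpha T^ny\in\Omega_0$. The coordinate $g_n$ has modulus greater than $\frac12$, so \eqref{eq:coord} gives $|\alpha|t_n>\frac12\|S^ne_{g_n}\|$. Therefore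
\[
|\langle\alpha T^ny,\psi\rangle|=|\alpha|\,d_n\,|\langle v_n,\psi\rangle|\ge|y_{h_n}|\,\|T^ne_{h_n}\|\,|\alpha|\,t_n\ge\tfrac12|y_{h_n}|\,\|T^ne_{h_n}\|\,\|S^ne_{g_n}\|\ge c .
\]
The weakly open set $\Omega=\{v\in\Omega_0:|\langle v,\psi\rangle|<c\}$ thus contains no point of $\mathcal O_T(T^{n_0}y)$. It contains $\sum_{|g|\le q}e_g$, which is orthogonal to $\psi$. So $T^{n_0}y$ is not a weakly supercyclic vector, contrary to Lemma~\ref{lem:tail}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $1\le p\le2$ and let $T$ be weakly supercyclic on $\ell_p(\mathbb Z)$. The weights are bounded, so they also define a bounded shift $T'$ on $\ell_2(\mathbb Z)$. The inclusion $J:\ell_p(\mathbb Z)\to\ell_2(\mathbb Z)$ is bounded because $p\le2$, has dense range, and satisfies $JT=T'J$. By Lemma~\ref{lem:transfer}, $T'$ is weakly supercyclic. By Proposition~\ref{prop:l2} the weights satisfy \eqref{eq:star}, and by Lemma~\ref{lem:criterion}, $T$ is supercyclic on $\ell_p(\mathbb Z)$. For $2<p<\infty$, the shift in the proof of Theorem~\ref{thm:main}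 is compact, has positive weights, and is weakly supercyclic but not supercyclic.
\end{proof}

\begin{remark}
The assumption $w_n\ne0$ is used to define $S$. A shift with $w_n=0$ for some $n$ is not weakly supercyclic at all, since $\mathcal O_T(y)$ then lies in the weakly closed proper subset $\mathbb Cy\cup\{x:x_{n-1}=0\}$. Note also that by Lemma~\ref{lem:notsc} and Theorem~\ref{thm:sharp}, no shift with exponents $(s_i)$ is weakly supercyclic on $\ell_p(\mathbb Z)$ when $p\le2$; so the use of $p>2$ in \eqref{eq:N} cannot be avoided by another choice of exponents.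
\end{remark}

\begin{thebibliography}{9}

\bibitem{Ball}
K.~Ball, Bull. London Math. Soc. \textbf{33} (2001), 433--442.

\bibitem{KD}
C.~S.~Kubrusly and B.~P.~Duggal, \emph{On Weak Supercyclicity II}, arXiv:1802.03519 (2018).

\bibitem{Sh}
Shkarin, J. Funct. Anal. \textbf{242} (2007).

\end{thebibliography}
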